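\title{Hyperbolic spaces are asymptotic Cantor manifolds}

\begin{abstract}
A subset $S$ of a metric space $X$ coarsely separates $X$ if the complement of some metric neighborhood of $S$ has two components that contain points arbitrarily far from $S$. We prove that for $n\ge 2$ no subset of asymptotic dimension at most $n-2$ coarsely separates hyperbolic space $\mathbb H^n$, and that the bound $n-2$ is optimal. The proof pushes a neighborhood of $S$ a bounded distance into a countable union of planes of codimension two and then applies the Brouwer degree. A second argument, with compactly supported cohomology, treats all proper uniformly contractible $n$-manifolds and shows that there is exactly one deep complementary component. The result passes to geodesic spaces quasi-isometric to such a manifold of asymptotic dimension $n$.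
\end{abstract}

\section{Introduction}\label{sec:intro}

A hyperplane cuts $\mathbb R^n$ into two pieces, and an affine subspace of codimension two does not. Dimension theory turns this contrast into a definition: a \emph{Cantor manifold} is an $n$-dimensional compactum that cannot be separated by a subset of dimension at most $n-2$. This paper is about the large-scale counterpart of that notion, in which both ``dimension'' and ``separation'' ignore everything of bounded size.

Let $X$ be a metric space. We write $B(x,r)$ for the closed ball of radius $r$ about $x$. For $A\subseteq X$ and $R\ge 0$ let $N_R(A)$ be the closed set of points at distance at most $R$ from $A$, with $N_R(\emptyset)=\emptyset$. Subsets carry the induced metric, and ``component'' means connected component.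

\begin{definition}\label{def:asdim}
For an integer $n\ge0$ we write $\operatorname{asdim}X\le n$ if for every $r>0$ there is a cover $\mathcal U$ of $X$ by sets of uniformly bounded diameter such that every $r$-ball of $X$ meets at most $n+1$ elements of $\mathcal U$. The \emph{asymptotic dimension} $\operatorname{asdim}X$ is the least such $n$.
\end{definition}

Since $r$ is arbitrary, it does not matter whether the balls are open or closed. Covering dimension asks for covers by small sets with at most $(n+1)$-fold overlaps; here the sets are bounded but may be large, and the overlaps are counted by an observer who cannot resolve distances below $r$. A bounded space has asymptotic dimension $0$. The line has asymptotic dimension $1$: an $r$-ball meets at most two of the intervals $[3rk,3r(k+1))$, $k\in\mathbb Z$, while if every $1$-ball met only one element of a cover, that element would be the whole line. It is known that $\operatorname{asdim}\mathbb H^n=n$ for hyperbolic space with its standard metric, and we use this fact.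

\begin{definition}\label{def:cantor}
Let $K\subseteq X$. A component $C$ of $X\setminus N_R(K)$ is \emph{deep} if $C$ is not contained in $N_{R'}(K)$ for any $R'>0$. The set $K$ \emph{coarsely separates} $X$ if for some $R>0$ the set $X\setminus N_R(K)$ has at least two deep components. A metric space $X$ with $\operatorname{asdim}X=n$ is an \emph{$n$-asymptotic Cantor manifold} if no subset $S\subseteq X$ with $\operatorname{asdim}S\le n-2$ coarsely separates $X$.
\end{definition}

Thickening $K$ to $N_R(K)$ closes all gaps of bounded width in $K$, and counting only deep components discards the pockets that stay close to $K$. The condition is a real restriction: two copies of $\mathbb H^n$ glued at a point, with the path metric, are coarsely separated by that point (Example~\ref{ex:geodesic} with $k=0$).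

The problem posed in \cite{Tselekidis} is the conjecture that $\mathbb H^n$ is an $n$-asymptotic Cantor manifold for every $n\ge2$. We prove it, in a form that controls all points far from $S$ at once.

\begin{theorem}\label{thm:hyp}
Let $n\ge2$, let $S\subseteq\mathbb H^n$ with $\operatorname{asdim}S\le n-2$, and let $R>0$. There is a $D$ such that all points of $\mathbb H^n\setminus N_D(S)$ lie in one component of $\mathbb H^n\setminus N_R(S)$. Hence $\mathbb H^n\setminus N_R(S)$ has at most one deep component, and $\mathbb H^n$ is an $n$-asymptotic Cantor manifold.
\end{theorem}

\begin{corollary}\label{cor:sharp}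
For $n\ge2$, the minimal asymptotic dimension of a subset that coarsely separates $\mathbb H^n$ is exactly $n-1$.
\end{corollary}

The phenomenon is not special to constant curvature. A metric space is \emph{proper} if its closed balls are compact. It is \emph{uniformly contractible} if there is a nondecreasing function $f\colon[0,\infty)\to[0,\infty)$ with $f(r)\ge r$ such that each ball $B(x,r)$ is null-homotopic in $B(x,f(r))$, that is, the inclusion $B(x,r)\to B(x,f(r))$ is homotopic to a constant map.

\begin{theorem}\label{thm:general}
Let $X$ be a proper, uniformly contractible metric space homeomorphic to a connected $n$-manifold without boundary, $n\ge2$. Let $\emptyset\ne S\subseteq X$ and $R>0$.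
\begin{itemize}
\item[(a)] If $\operatorname{asdim}S\le n-1$, then $N_R(S)\ne X$.
\item[(b)] If $\operatorname{asdim}S\le n-2$, then there is a $D$ such that $X\setminus N_D(S)$ lies in one component of $X\setminus N_R(S)$.
\end{itemize}
Consequently, if $\operatorname{asdim}S\le n-2$, then for every $R>0$ the set $X\setminus N_R(S)$ has exactly one deep component. If moreover $\operatorname{asdim}X=n$, then $X$ is an $n$-asymptotic Cantor manifold.
\end{theorem}

The hypotheses on $X$ hold for $\mathbb H^n$, for $\mathbb R^n$, for all Hadamard $n$-manifolds and for universal covers of closed aspherical $n$-manifolds (Example~\ref{ex:uc}). The problem is posed for spaces of finite asymptotic dimension; the proofs of (a) and (b) use only the bound on $\operatorname{asdim}S$.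

\begin{corollary}\label{cor:qi}
Let $X$ be as in Theorem~\ref{thm:general} with $\operatorname{asdim}X=n$, and let $Y$ be a geodesic metric space quasi-isometric to $X$. Then $Y$ is an $n$-asymptotic Cantor manifold. In particular this holds for Cayley graphs of uniform lattices in $\operatorname{Isom}(\mathbb H^n)$.
\end{corollary}

Theorem~\ref{thm:general} contains Theorem~\ref{thm:hyp}, but the two proofs use different tools. The proof of Theorem~\ref{thm:hyp} (Sections~\ref{sec:plane} and~\ref{sec:hyp}) needs only linear algebra and the Brouwer degree, and it shows the geometry directly. The proof of Theorem~\ref{thm:general} (Section~\ref{sec:general}) follows the same plan, with each linear construction replaced by a homotopy-theoretic one. Section~\ref{sec:prelim} collects the basic facts and examples, and Section~\ref{sec:qi} proves Corollary~\ref{cor:qi}.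

\section{Basic facts and first examples}\label{sec:prelim}

\subsection{Asymptotic dimension and quasi-isometries}

Let $L\ge1$ and $c\ge0$. A map $F\colon X\to Y$ of metric spaces, not necessarily continuous, is an \emph{$(L,c)$-quasi-isometric embedding} if
\[
L^{-1}d(x,x')-c\le d(Fx,Fx')\le L\,d(x,x')+c\qquad(x,x'\in X).
\]
It is an \emph{$(L,c)$-quasi-isometry} if in addition for every $y\in Y$ there is an $x\in X$ with $d(Fx,y)\le c$.

\begin{lemma}\label{lem:asdim}
If there is a quasi-isometric embedding $X\to Y$, then $\operatorname{asdim}X\le\operatorname{asdim}Y$. Consequently quasi-isometric spaces have the same asymptotic dimension, and $\operatorname{asdim}N_s(S)=\operatorname{asdim}S$ for every subset $S$ of a metric space and every $s\ge0$.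
\end{lemma}

\begin{proof}
Let $F$ be an $(L,c)$-quasi-isometric embedding, let $\operatorname{asdim}Y\le m$ and $r>0$. Take a cover $\mathcal U$ of $Y$ by sets of diameter at most $B$ such that every $(Lr+c)$-ball meets at most $m+1$ of them. The sets $F^{-1}(U)$ cover $X$ and have diameter at most $L(B+c)$. Since $F(B(x,r))\subseteq B(Fx,Lr+c)$, the ball $B(x,r)$ meets at most $m+1$ of them.

If $F$ is an $(L,c)$-quasi-isometry, choose $F'\colon Y\to X$ with $d(FF'y,y)\le c$. Then $d(FF'y,FF'y')$ differs from $d(y,y')$ by at most $2c$, so $(d(y,y')-3c)/L\le d(F'y,F'y')\le L(d(y,y')+3c)$, and $d(F'Fx,x)\le 2Lc$ because $d(FF'Fx,Fx)\le c$. Thus $F'$ is an $(L,3Lc)$-quasi-isometry, and the first part applies in both directions. Finally, the inclusion $S\to N_s(S)$ is a $(1,s+1)$-quasi-isometry.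
\end{proof}

\subsection{Two models of hyperbolic space}

On $\mathbb R^{n+1}$ let $\langle z,w\rangle=-z_0w_0+z_1w_1+\dots+z_nw_n$. In the \emph{hyperboloid model},
\[
\mathbb H^n=\{z\in\mathbb R^{n+1}:\langle z,z\rangle=-1,\ z_0>0\},\qquad \cosh d(z,w)=-\langle z,w\rangle .
\]
In particular $-\langle z,w\rangle\ge1$ for $z,w\in\mathbb H^n$. The model lets us average points.

\begin{lemma}\label{lem:average}
Let $p_1,\dots,p_k\in\mathbb H^n$ and $a_1,\dots,a_k\ge0$ with $\sigma=\sum_i a_i>0$, and put $w=\sum_ia_ip_i$. Then $-\langle w,w\rangle\ge\sigma^2$, and $\widehat w=w/\sqrt{-\langle w,w\rangle}$ is a point of $\mathbb H^n$. If $p\in\mathbb H^n$ and $d(p,p_i)\le D_0$ whenever $a_i>0$, then $d(p,\widehat w)\le D_0$.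
\end{lemma}

\begin{proof}
We have $-\langle w,w\rangle=\sum_{i,j}a_ia_j(-\langle p_i,p_j\rangle)\ge\sum_{i,j}a_ia_j=\sigma^2$, and $w_0>0$, so $\widehat w\in\mathbb H^n$. Also $0<-\langle w,p\rangle=\sum_ia_i\cosh d(p,p_i)\le\sigma\cosh D_0$. Dividing by $\sqrt{-\langle w,w\rangle}\ge\sigma$ gives $\cosh d(p,\widehat w)\le\cosh D_0$.
\end{proof}

The \emph{Klein model} is the open unit ball $\mathbb B\subset\mathbb R^n$, identified with $\mathbb H^n$ by the homeomorphism $\kappa(z)=(z_1,\dots,z_n)/z_0$. If $V\subseteq\mathbb R^{n+1}$ is a linear subspace of dimension $k+1$ that meets $\mathbb H^n$, then $E=\{u\in\mathbb R^n:(1,u)\in V\}$ is an affine subspace of dimension $k$, and $\kappa(V\cap\mathbb H^n)\subseteq E$ because $z/z_0=(1,\kappa(z))$.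

\subsection{Which sets separate?}

\begin{example}[Totally geodesic subspaces]\label{ex:geodesic}
Let $0\le k\le n-1$, write $z\in\mathbb R^{n+1}$ as $(a,b)$ with $a\in\mathbb R^{k+1}$, $b\in\mathbb R^{n-k}$, and let $\mathbb H^k\subset\mathbb H^n$ be the set where $b=0$. For $z=(a,b)\in\mathbb H^n$ define $s\ge0$ by $\sinh s=|b|$. Then $-\langle a,a\rangle=1+|b|^2=\cosh^2s$, so $a=(\cosh s)u$ with $u\in\mathbb H^k$. For $w\in\mathbb H^k$ we get $-\langle z,w\rangle=(\cosh s)(-\langle u,w\rangle)\ge\cosh s$, with equality for $w=u$. Hence $d(z,\mathbb H^k)=s$, and the homeomorphism $z\mapsto(u,b)$ from $\mathbb H^n$ to $\mathbb H^k\times\mathbb R^{n-k}$ gives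
\[
\mathbb H^n\setminus N_R(\mathbb H^k)\;\cong\;\mathbb H^k\times\{b\in\mathbb R^{n-k}:|b|>\sinh R\}.
\]
This set is connected when $k\le n-2$. When $k=n-1$ it has two components, $b>\sinh R$ and $b<-\sinh R$, and both are deep since $|b|$ is unbounded on each.
\end{example}

So among totally geodesic subspaces, exactly the hyperplanes separate, which is what the conjecture predicts.

\begin{proof}[Proof of Corollary~\ref{cor:sharp} from Theorem~\ref{thm:hyp}]
A coarsely separating subset has asymptotic dimension at least $n-1$ by Theorem~\ref{thm:hyp}. The hyperplane $\mathbb H^{n-1}$ coarsely separates $\mathbb H^n$ by Example~\ref{ex:geodesic}, and $\operatorname{asdim}\mathbb H^{n-1}=n-1$; for $n=2$ it is a line.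
\end{proof}

The next example shows that the topology of $S$ itself carries no information, so that no separation theorem of classical dimension theory applies to $S$ directly.

\begin{example}\label{ex:net}
Let $S$ be a maximal subset of $\mathbb H^{n-1}$ whose points are pairwise more than $1$ apart. It is discrete, and $\mathbb H^{n-1}\subseteq N_1(S)\subseteq N_1(\mathbb H^{n-1})$. So $\mathbb H^n\setminus N_1(S)$ misses the hyperplane and contains the two sets $b>\sinh1$ and $b<-\sinh1$, which therefore lie in different components, both deep. A discrete set can thus coarsely separate. In the other direction, $N_R(S)$ has interior for every nonempty $S$, even when $\operatorname{asdim}S=0$.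
\end{example}

The set to be studied, $N_R(S)$, is therefore $n$-dimensional in the topological sense. The hypothesis $\operatorname{asdim}S\le n-2$ has to be converted into honest low dimensionality, and the price is to move points a bounded distance.

\section{The idea in the hyperbolic plane}\label{sec:plane}

Let $n=2$, let $S\subseteq\mathbb H^2$ be nonempty with $\operatorname{asdim}S=0$, and fix $R>0$. Definition~\ref{def:asdim} with $r=2R+4$ gives a cover $\mathcal U$ of $S$ by nonempty pieces of diameter at most $B$ such that every $r$-ball centered in $S$ meets only one piece. Thus points of different pieces are more than $2R+4$ apart, and the open sets $V_U=\{p:d(p,U)<R+1\}$ are pairwise disjoint. In particular $\mathcal U$ is countable.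

One would like to join two points far from $S$ by walking around each piece. But $B$ depends on $r$ and may be much larger than the gaps between pieces, so a detour around a ball that contains one piece can run into others. We avoid building paths in $\mathbb H^2\setminus N_R(S)$ altogether. Instead we crush each piece to a point and look for paths after crushing, where they are easy to find.

Choose $c_U\in U$. For $p\in V_U$ let $\Phi(p)$ be the point at parameter $\tau(p)=\min(1,R+1-d(p,U))$ on the constant-speed geodesic $[0,1]\to\mathbb H^2$ from $p$ to $c_U$, and let $\Phi(p)=p$ outside $\bigcup_UV_U$. With $D_0=B+R+1$ we have $d(\Phi(p),p)\le\tau(p)D_0$ on $V_U$, and $\tau(p)=\min(1,R+1-d(p,S))$ there, since the other pieces are farther than $R+1$ from $p$. So $\Phi$ is continuous also where $d(p,S)=R+1$. The map $\Phi$ moves points by at most $D_0$, it sends $N_R(S)$ into the countable set $\Sigma=\{c_U\}$, and it is the identity at distance at least $R+1$ from $S$.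

Suppose now that $x$ and $y$ are farther than $D=R+1+D_0$ from $S$ and lie in different components $C\ni x$ and $C'\ni y$ of $\mathbb H^2\setminus N_R(S)$. For a point $w$, count the preimages of $w$ in $C$ with signs, as if $\Phi$ were smooth and $w$ a regular value. As $w$ moves, preimages are created and canceled in pairs of opposite sign, so the count changes only if a preimage leaves $C$. It cannot escape to infinity, because it stays within $D_0$ of $w$. It can cross $\partial C\subseteq N_R(S)$ only at a moment when $w\in\Sigma$. A countable set does not block paths in the plane, so $w$ can travel from $x$ to $y$ avoiding $\Sigma$, and the counts at $x$ and $y$ agree. But a preimage of $x$ is within $D_0$ of $x$, hence in the region where $\Phi$ is the identity, so it is $x$ itself and the count at $x$ is $1$. Likewise the only preimage of $y$ is $y\notin C$, and the count at $y$ is $0$. The Brouwer degree makes this count rigorous (Proposition~\ref{prop:degree}).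

\begin{example}\label{ex:circle}
Let $S$ be the circle of radius $r>R+1$ about a point $o$, taken as a single piece with $B=2r$ and a chosen point $c\in S$. Let $C$ be the open disk of radius $r-R$ about $o$, a component of $\mathbb H^2\setminus N_R(S)$ that is not deep. Here $\Phi(\partial C)=\{c\}$ and points far away have no preimage in $C$, so the count is $0$ at every $w\ne c$. Yet $\Phi$ is the identity near $o$, so $o$ must have a second preimage, and we can find it. The geodesic line through $o$ and $c$ is mapped into itself; let $t$ be the signed distance from $o$ along it, with $t(c)=r$. The point $t=-(r-R-1)<0$ is fixed by $\Phi$, and the point $t=-(r-R)$ is sent to $c$, where $t=r>0$. By the intermediate value theorem some point strictly between them is sent to $o$. The condition $d(x,S)>D$ is what excludes such extra preimages; here $d(o,S)=r<D$. The example also shows that $D$ must depend on $S$: the point $o$ is at distance $r$ from $S$ and is cut off from the outside.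
\end{example}

For general $n$, the sets $V_U$ overlap, but at most $n-1$ of them contain a given point $p$. We then send $p$ to an average of at most $n-1$ points $c_U$, which lies in a plane of dimension at most $n-2$. Countably many such planes still do not block paths, whereas a single hyperplane does. This is the only place where the bound $n-2$ enters.

\section{Proof of the theorem for hyperbolic space}\label{sec:hyp}

We identify $\mathbb H^n$ with $\mathbb B$ through $\kappa$ when convenient; $d$ always denotes the hyperbolic metric. Call $\Sigma\subseteq\mathbb B$ \emph{thin} if $\Sigma=\mathbb B\cap\bigcup_iE_i$ for countably many affine subspaces $E_i\subseteq\mathbb R^n$ of dimension at most $n-2$. A countable union of affine subspaces of dimension at most $n-1$ has Lebesgue measure zero, so it contains no nonempty open set.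

\begin{lemma}\label{lem:thin}
If $\Sigma$ is thin and $x,y\in\mathbb B\setminus\Sigma$, then $x$ and $y$ are joined by a path in $\mathbb B\setminus\Sigma$.
\end{lemma}

\begin{proof}
The affine hulls of the sets $\{x\}\cup E_i$ and $\{y\}\cup E_i$ have dimension at most $n-1$ and are countably many, so some $z\in\mathbb B$ lies in none of them. Suppose that a point $w$ of the segment $[x,z]$ lies in $E_i$. Then $w\ne x$, since $x\notin E_i$, so $z$ lies on the line through $x$ and $w$, which is contained in the affine hull of $\{x\}\cup E_i$. This contradicts the choice of $z$. The same argument applies to $[z,y]$, and $[x,z]\cup[z,y]\subseteq\mathbb B$ by convexity.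
\end{proof}

\subsection{The degree argument}

For a bounded open set $\Omega\subseteq\mathbb R^n$, a continuous map $\Phi\colon\overline\Omega\to\mathbb R^n$ and a point $w\notin\Phi(\partial\Omega)$, the \emph{Brouwer degree} $\deg(\Phi,\Omega,w)$ is an integer with the following properties.
\begin{itemize}
\item[(D1)] If $\Phi$ is the identity and $w\in\Omega$, the degree is $1$.
\item[(D2)] If $w\notin\Phi(\overline\Omega)$, the degree is $0$.
\item[(D3)] (Excision.) If $\Omega'\subseteq\Omega$ is open and contains every preimage of $w$ in $\overline\Omega$, then $\deg(\Phi,\Omega,w)=\deg(\Phi,\Omega',w)$.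
\item[(D4)] The function $w\mapsto\deg(\Phi,\Omega,w)$ is constant on each connected subset of $\mathbb R^n\setminus\Phi(\partial\Omega)$.
\end{itemize}

\begin{proposition}\label{prop:degree}
Let $S\subseteq\mathbb H^n$ be nonempty, let $R>0$ and $D_0\ge0$, and let $\Sigma$ be thin. Suppose that a continuous map $\Phi\colon\mathbb H^n\to\mathbb H^n$ satisfies
\begin{itemize}
\item[(P1)] $d(\Phi(p),p)\le D_0$ for all $p$;
\item[(P2)] $\Phi(N_R(S))\subseteq\Sigma$;
\item[(P3)] $\Phi(p)=p$ whenever $d(p,S)\ge R+1$.
\end{itemize}
Then, for $D=R+1+D_0$, the set $\mathbb H^n\setminus N_D(S)$ lies in one component of $\mathbb H^n\setminus N_R(S)$.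
\end{proposition}

\begin{proof}
Suppose that $x,y\notin N_D(S)$ lie in different components $C\ni x$ and $C'\ni y$ of the open set $\mathbb H^n\setminus N_R(S)$. Components of an open subset of a locally connected space are open. So $C\setminus N_D(S)$ and $C'\setminus N_D(S)$ are nonempty open sets, they contain points outside $\Sigma$, and we may replace $x$ and $y$ by such points. Lemma~\ref{lem:thin} gives a path $\gamma\colon[0,1]\to\mathbb H^n\setminus\Sigma$ from $x$ to $y$.

The degree needs a relatively compact domain, so we truncate $C$ far beyond the reach of $\gamma$. Fix $o\in\mathbb H^n$, put $M=\max_td(o,\gamma(t))$, choose $\rho>M+D_0$, and let $\Omega=\{q\in C:d(o,q)<\rho\}$. This set is open, and its closure lies in the compact set $B(o,\rho)\subset\mathbb B$, so $\Phi$ is defined on $\overline\Omega$.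

We claim that $\gamma$ misses $\Phi(\partial\Omega)$. First, $\partial C\subseteq N_R(S)$: if $q\in\overline C$ and $q\notin N_R(S)$, then the component of $q$ is an open neighborhood of $q$ that meets $C$, so it equals $C$, and $q$ is an interior point of $C$. Now let $q\in\partial\Omega$. Then $q\in\overline C$, $d(o,q)\le\rho$ and $q\notin\Omega$, so $q\in\partial C$ or $d(o,q)=\rho$. In the first case $\Phi(q)\in\Sigma$ by (P2). In the second case $d(o,\Phi(q))\ge\rho-D_0>M$ by (P1). In both cases $\Phi(q)$ is not on $\gamma$. By (D4),
\[
\deg(\Phi,\Omega,x)=\deg(\Phi,\Omega,y).
\]

Let $w$ be $x$ or $y$, and let $\Phi(q)=w$. Then $d(q,S)\ge d(w,S)-D_0>R+1$ by (P1), so $q=\Phi(q)=w$ by (P3). Thus $w$ is its own unique preimage. The point $x$ lies in $\Omega$, and $\Phi$ is the identity on a small closed ball $\overline{\Omega'}\subseteq\Omega$ about $x$ by (P3), so $\deg(\Phi,\Omega,x)=1$ by (D3) and (D1). The point $y$ has the open neighborhood $C'$ disjoint from $C$, so $y\notin\overline\Omega$, hence $y\notin\Phi(\overline\Omega)$, and $\deg(\Phi,\Omega,y)=0$ by (D2). This is a contradiction.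
\end{proof}

\subsection{Thickening a cover}

The cover given by Definition~\ref{def:asdim} lives on $S$, while $\Phi$ must be defined on a neighborhood of $S$. Thickening the cover costs only a larger scale. We state the lemma for any ambient space, as it is used again in Section~\ref{sec:general}.

\begin{lemma}\label{lem:cover}
Let $X$ be a metric space, $S\subseteq X$ nonempty with $\operatorname{asdim}S\le m$, and $a>0$. There are $B<\infty$ and a cover $\mathcal U$ of $S$ by nonempty sets of diameter at most $B$ such that, for the open sets $V_U=\{p\in X:d(p,U)<a\}$, every ball $B(p,1)$ of $X$ meets $V_U$ for at most $m+1$ elements $U\in\mathcal U$. Moreover $\bigcup_UV_U=\{p:d(p,S)<a\}$, and $d(p,u)\le B+a$ whenever $p\in V_U$ and $u\in U$.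
\end{lemma}

\begin{proof}
Choose $\mathcal U$ and $B$ so that every $(2a+2)$-ball of $S$ meets at most $m+1$ elements of $\mathcal U$, and discard the empty set. Suppose that $B(p,1)$ meets $V_{U_0},\dots,V_{U_k}$ with distinct $U_i$. Pick $u_i\in U_i$ with $d(p,u_i)<a+1$. Then $d(u_0,u_i)<2a+2$ for all $i$, so the $(2a+2)$-ball of $S$ about $u_0$ meets all $U_i$, and $k+1\le m+1$. The last two statements hold because $d(p,S)=\inf_Ud(p,U)$ and $\operatorname{diam}U\le B$.
\end{proof}

In this situation we put $\varphi_U(p)=\max(0,a-d(p,U))$. This function is continuous on $X$ and positive exactly on $V_U$, and on each unit ball all but at most $m+1$ of the $\varphi_U$ vanish identically.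

\subsection{The pushing map}

\begin{proposition}\label{prop:push}
Let $n\ge2$, let $S\subseteq\mathbb H^n$ be nonempty with $\operatorname{asdim}S\le n-2$, and let $R>0$. Then there are $D_0\ge0$, a thin set $\Sigma$ and a continuous map $\Phi\colon\mathbb H^n\to\mathbb H^n$ with properties \textup{(P1)--(P3)}.
\end{proposition}

\begin{proof}
Apply Lemma~\ref{lem:cover} with $m=n-2$ and $a=R+1$, choose $c_U\in U$ for each $U$, and put $D_0=B+R+1$. The family $\mathcal U$ is countable: each $V_U$ contains a point of a fixed countable dense set, and each such point lies in at most $n-1$ of the $V_U$.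

On $N_R(S)$ we want an average of the points $c_U$, and far from $S$ we want the identity. Both are obtained from one formula if the point $p$ itself takes part in the average, with a weight that vanishes on $N_R(S)$. Let $\psi(p)=\max(0,d(p,S)-R)$ and, in the hyperboloid model,
\[
w(p)=\psi(p)\,p+\sum_{U\in\mathcal U}\varphi_U(p)\,c_U\in\mathbb R^{n+1},\qquad\Phi(p)=\frac{w(p)}{\sqrt{-\langle w(p),w(p)\rangle}} .
\]
On each unit ball the sum has at most $n-1$ nonzero terms, so $w$ is continuous. The total weight is positive at every point: if $d(p,S)<R+1$ then some $\varphi_U(p)>0$, and otherwise $\psi(p)\ge1$. By Lemma~\ref{lem:average}, $\Phi$ is a well-defined continuous map to $\mathbb H^n$.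

If $\varphi_U(p)>0$ then $p\in V_U$, so $d(p,c_U)\le D_0$; Lemma~\ref{lem:average} gives (P1). If $d(p,S)\ge R+1$, then all $\varphi_U(p)$ vanish and $w(p)$ is a positive multiple of $p$, which gives (P3). For each nonempty $\mathcal F\subseteq\mathcal U$ with at most $n-1$ elements, the span of $\{c_U:U\in\mathcal F\}$ has dimension at most $n-1$, so in the Klein model its intersection with $\mathbb H^n$ lies in an affine subspace $E_{\mathcal F}$ of dimension at most $n-2$. There are countably many $\mathcal F$, so $\Sigma=\mathbb B\cap\bigcup_{\mathcal F}E_{\mathcal F}$ is thin. If $p\in N_R(S)$, then $\psi(p)=0$ and $\Phi(p)$ lies in the span of the points $c_U$ with $p\in V_U$, of which there are at most $n-1$. This is (P2).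
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:hyp}]
If $S=\emptyset$, the complement of $N_R(S)$ is $\mathbb H^n$, which is connected. If $S\ne\emptyset$, Propositions~\ref{prop:push} and~\ref{prop:degree} give the first claim, with $D=B+2R+2$. A deep component contains a point outside $N_D(S)$, so it is the component that contains $\mathbb H^n\setminus N_D(S)$, and there is at most one. Since $\operatorname{asdim}\mathbb H^n=n$, the last claim follows from Definition~\ref{def:cantor}.
\end{proof}

\section{Uniformly contractible manifolds}\label{sec:general}

\subsection{Examples and the role of the hypotheses}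

\begin{example}\label{ex:uc}
A \emph{Hadamard manifold} is a complete, simply connected Riemannian manifold of nonpositive sectional curvature; $\mathbb R^n$ and $\mathbb H^n$ are examples. The exponential map at $x$ is a diffeomorphism that carries the Euclidean $r$-ball onto $B(x,r)$. So balls are compact and contract radially within themselves, and $f(r)=r$ works.

Let $M$ be a closed aspherical $n$-manifold, meaning that its universal cover $X$ is contractible, and give $X$ a proper metric that induces its topology and is invariant under the deck group $\Gamma$, for instance the lift of a Riemannian metric when $M$ is smooth. Since $M$ is compact, $X=\bigcup_{g\in\Gamma}B(gx_0,a)$ for some $x_0$ and $a$. Let $\eta\colon X\times[0,1]\to X$ be a contraction, and let $\mu(r)$ be the maximum of $d(x_0,\eta)$ on the compact set $B(x_0,r+a)\times[0,1]$; it is nondecreasing in $r$. If $x\in B(gx_0,a)$, then $B(x,r)\subseteq B(gx_0,r+a)$ is null-homotopic in $B(gx_0,\mu(r))\subseteq B(x,\mu(r)+a)$. So $f(r)=\max(r,\mu(r)+a)$ works.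
\end{example}

\begin{example}[Contractible is not enough]\label{ex:tube}
Let $X\subset\mathbb R^3$ be the half-cylinder $\{x^2+y^2=1,\ z\ge0\}$ capped by the lower unit hemisphere, with the path metric. It is proper and homeomorphic to $\mathbb R^2$, and the height $z$ is $1$-Lipschitz. The ray $S=\{(1,0,z):z\ge0\}$ has $\operatorname{asdim}S\le1$ and $N_\pi(S)=X$, so (a) fails. The set $S'=\{(1,0,k^2):k\ge1\}$ has asymptotic dimension $0$: for given $r$, a point with $k>r$ is at distance at least $2k-1>r$ from the others, so the points with $k\le r$ form one piece and the rest are singletons. But $N_\pi(S')$ contains the circles at heights $k^2$, which separate the points $(1,0,k^2+k)$, $k\ge4$, from one another, and these points are at distance $k$ from $S'$. So (b) fails.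
\end{example}

\begin{remark}
Part (a) applied to $S=X$ shows that $\operatorname{asdim}X\ge n$ for every $X$ as in Theorem~\ref{thm:general}.
\end{remark}

For the rest of this section $X$, $f$ and $n$ are as in Theorem~\ref{thm:general}, and $I=[0,1]$. Three features of $\mathbb H^n$ used in Section~\ref{sec:hyp} are now missing. First, there are no averages. We replace them by a map to an abstract $m$-dimensional simplicial complex $P$, followed by a map $h\colon P\to X$ built cell by cell. Second, $h$ is only continuous, so nothing prevents $h(P)$ from blocking paths. What survives is the factorization through $P$, and cohomology detects it: a map that factors through $P$ kills cohomology above degree $m$. Third, the interpolation between the pushing map and the identity becomes a homotopy with bounded tracks. All extensions come from one observation.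

\begin{lemma}\label{lem:extend}
Let $k\ge0$ and let $(Q,\partial Q)$ be a pair homeomorphic to $(D^{k+1},S^k)$. Every continuous map $g\colon\partial Q\to B(x,r)$ extends to a continuous map $Q\to B(x,f(r))$.
\end{lemma}

\begin{proof}
Let $\eta\colon B(x,r)\times I\to B(x,f(r))$ be a homotopy from the inclusion to a constant. Send $(1-t)u\in D^{k+1}$, with $u\in S^k$ and $t\in I$, to $\eta(g(u),t)$.
\end{proof}

\subsection{Factoring a neighborhood through a complex}

A continuous map is \emph{proper} if preimages of compact sets are compact, and a \emph{proper homotopy} of maps $A\to A'$ is a homotopy that is proper as a map $A\times I\to A'$. A simplicial complex $P$ is \emph{locally finite} if each vertex lies in finitely many simplices. Then $P$ is locally compact and Hausdorff, its closed simplices form a locally finite family, and each compact subset lies in a finite subcomplex.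

\begin{proposition}\label{prop:factor}
Let $S\subseteq X$ be nonempty with $\operatorname{asdim}S\le m$, and let $R>0$. There are $D\ge R$, a locally finite simplicial complex $P$ of dimension at most $m$, and proper maps $q\colon A\to P$ and $h\colon P\to A'$, where $A=N_R(S)$ and $A'=N_D(S)$, such that the inclusion $j\colon A\to A'$ is properly homotopic to $h\circ q$.
\end{proposition}

The larger neighborhood $A'$ is needed because the homotopy moves points a bounded distance and may leave $A$.

\begin{proof}
Apply Lemma~\ref{lem:cover} with $a=R+2$, choose $c_U\in U$, and let $O=\{p:d(p,S)<R+2\}$. The margin between $O$ and $A$ is used in Step 3. Since $X$ is proper, a bounded set is covered by finitely many unit balls, so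
\begin{equation}\label{eq:finite}
\text{every bounded subset of $X$ meets only finitely many $V_U$.}
\end{equation}

\emph{Step 1: the nerve and the map $q$.} Let $P$ be the nerve of $\{V_U\}$: its vertices are the elements of $\mathcal U$, and $U_0,\dots,U_k$ span a simplex when $V_{U_0}\cap\dots\cap V_{U_k}\ne\emptyset$. A point lies in at most $m+1$ of the $V_U$, so $\dim P\le m$. Each $V_U$ is bounded, so $P$ is locally finite by \eqref{eq:finite}. On $O$ put $\lambda_U=\varphi_U/\sum_{U'}\varphi_{U'}$, and let $q(p)\in P$ be the point with barycentric coordinates $\lambda_U(p)$; it lies in the simplex spanned by those $U$ with $p\in V_U$. On the intersection of $O$ with a unit ball, $q$ takes values in a finite subcomplex and has continuous coordinates, so $q\colon O\to P$ is continuous. Its restriction to $A$ is proper. Indeed, a compact $K\subseteq P$ lies in a finite subcomplex, with vertices $U_1,\dots,U_l$ say, and $q(p)\in K$ forces $p\in V_{U_i}$ for some $i$. So $A\cap q^{-1}(K)$ is bounded and closed in the closed set $A$, hence compact.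

\emph{Step 2: the map $h$.} Put $h(U)=c_U$ on vertices, and let $r_0=2(B+R+2)$ and $r_{k+1}=2f(2r_k)$. This sequence is increasing, since $f(r)\ge r$. We extend $h$ over the skeleta of $P$ so that $\operatorname{diam}h(\sigma)\le r_k$ for each $k$-simplex $\sigma$. Let $\sigma$ be a $(k+1)$-simplex on whose boundary $h$ is defined. Then $\operatorname{diam}h(\partial\sigma)\le2r_k$. For $k=0$ this holds because the endpoints $U,U'$ have a point $p\in V_U\cap V_{U'}$, which is within $B+R+2$ of both $c_U$ and $c_{U'}$. For $k\ge1$ it holds because any two $k$-faces of $\sigma$ intersect. So $h(\partial\sigma)\subseteq B(x,2r_k)$ for any $x\in h(\partial\sigma)$, and Lemma~\ref{lem:extend} extends $h$ over $\sigma$ with image in $B(x,f(2r_k))$, of diameter at most $r_{k+1}$. The resulting map $h\colon P\to X$ is continuous, and $\operatorname{diam}h(\sigma)\le r_m$ for every simplex; this is where a finite bound on $\dim P$ gives uniform control. Since $c_U\in S$, we get $h(P)\subseteq N_{r_m}(S)$. For $p\in V_U$ the point $q(p)$ lies in a simplex with vertex $U$, so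
\begin{equation}\label{eq:close}
d(hq(p),p)\le d(hq(p),c_U)+d(c_U,p)\le e_{-1}:=r_m+B+R+2\qquad(p\in O).
\end{equation}
The map $h$ is proper. If $K\subseteq X$ is compact and $h(\sigma)$ meets $K$, then each vertex $U$ of $\sigma$ has $c_U\in V_U\cap N_{r_m}(K)$. By \eqref{eq:finite} there are finitely many such $U$, hence finitely many such $\sigma$, and the closed set $h^{-1}(K)$ lies in a finite subcomplex.

\emph{Step 3: cells near $A$.} By \eqref{eq:close} the maps $j$ and $hq$ are a bounded distance apart, and we want to join them by a homotopy built cell by cell. But $A$ is an arbitrary closed set and $X$ comes with no triangulation, so we borrow cells from a Euclidean space. Being proper, $X$ is a countable union of compact sets, so it is a separable metrizable $n$-manifold and hence a Euclidean neighborhood retract \cite[IV.8]{Dold}. That is, we may regard $X$ as a subspace of an open set $W\subseteq\mathbb R^N$ with a retraction $\theta\colon W\to X$. An open subset of $\mathbb R^N$ has a locally finite triangulation of dimension $N$, and by \cite[Theorem~16.4]{Munkres} it can be subdivided so that each closed simplex lies in a member of a given open cover. For the cover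 of $W$ by the $\theta$-preimages of open balls of radius $1/2$ in $X$ we obtain $\operatorname{diam}\theta(\tau)\le1$ for every closed simplex $\tau$. The subdivision is locally finite, since each compact simplex is cut into finitely many pieces. Let $T$ be the subcomplex formed by the closed simplices that meet $A$ and their faces; it contains $A$. A simplex $\tau$ of $T$ is a face of a simplex $\tau'$ containing a point $a_0\in A$, and $\theta(a_0)=a_0$, so $\theta(\tau)\subseteq B(a_0,1)\subseteq N_{R+1}(S)\subseteq O$. Therefore $hq\theta$ is defined on $T$.

\emph{Step 4: the homotopy.} Let $e_k=f(e_{k-1}+1)+1$ for $0\le k\le N$, starting from $e_{-1}$ in \eqref{eq:close}; the sequence is increasing. We define $H\colon T\times I\to X$ with $H(\cdot,0)=\theta$ and $H(\cdot,1)=hq\theta$, by induction on $k$, so that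
\[
d(H(w,t),\theta(w))\le e_k\qquad\text{for $w$ in the $k$-skeleton of $T$ and $t\in I$.}
\]
Let $\tau$ be a $k$-simplex of $T$ with a vertex $v$. The map $H$ is already defined on $\partial(\tau\times I)=(\tau\times\{0,1\})\cup(\partial\tau\times I)$, and there $d(H(w,t),\theta(w))\le e_{k-1}$: on $\tau\times\{0\}$ the distance is $0$, on $\tau\times\{1\}$ it is at most $e_{-1}$ by \eqref{eq:close}, and on $\partial\tau\times I$, which is empty for $k=0$, the bound is the induction hypothesis. Since $d(\theta(w),\theta(v))\le1$, the image of $\partial(\tau\times I)$ lies in $B(\theta(v),e_{k-1}+1)$. Lemma~\ref{lem:extend} extends $H$ over $\tau\times I$ with image in $B(\theta(v),f(e_{k-1}+1))$, which is within $e_k$ of $\theta(w)$ for every $w\in\tau$. The sets $\tau\times I$ form a locally finite closed cover of $T\times I$, so $H$ is continuous.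

Let $G$ be the restriction of $H$ to $A\times I$, and let $D=R+e_N$. Since $\theta$ is the identity on $A$, we have $G(\cdot,0)=j$, $G(\cdot,1)=hq|_A$ and $d(G(p,t),p)\le e_N$. Hence $G(A\times I)\subseteq A'$, and $h(P)\subseteq A'$ because $r_m\le e_{-1}\le D$. Finally $G$ is proper: for compact $K\subseteq A'$ the closed set $G^{-1}(K)$ lies in the compact set $(A\cap N_{e_N}(K))\times I$.
\end{proof}

\subsection{Cohomology with compact supports}

Let $H_c^*$ denote sheaf (equivalently, Alexander--Spanier) cohomology with compact supports and coefficients in $\mathbb Z/2$, on locally compact Hausdorff spaces. This theory applies to arbitrary closed sets such as $A$, and the coefficients make orientability irrelevant. We use the following standard facts; see \cite{Bredon,Iversen}.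
\begin{itemize}
\item[(C1)] A proper map $g$ induces $g^*$ contravariantly, and properly homotopic maps induce the same homomorphism. An inclusion $i$ of an open subset induces $i_*$ covariantly.
\item[(C2)] For $Z$ closed in $Y$ there is a long exact sequence
\[
\cdots\to H^{k-1}_c(Z)\xrightarrow{\ \delta\ }H^k_c(Y\setminus Z)\to H^k_c(Y)\to\cdots,
\]
in which the second map is induced by the open inclusion. It is natural for closed sets $Z\subseteq Z'$: if $j\colon Z\to Z'$ and $i\colon Y\setminus Z'\to Y\setminus Z$ are the inclusions, then $i_*\delta'=\delta j^*$.
\item[(C3)] If $P$ is a locally finite simplicial complex, then $H^k_c(P)=0$ for $k>\dim P$.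
\item[(C4)] If $M$ is an $n$-manifold without boundary, then $H^n_c(M)=\bigoplus_C\mathbb Z/2$, with one basis element $\varepsilon_C$ for each component $C$ of $M$, and $\varepsilon_C$ is the image of the generator of $H^n_c$ of any coordinate ball contained in $C$.
\end{itemize}
Fact (C4) takes over the role of the degree: the top group records components. By (C2), a separation of $X$ by a closed set $Z$ is witnessed by a class in $H_c^{n-1}(Z)$. For a hyperplane $Z\subset\mathbb R^n$, the map $H^n_c(\mathbb R^n\setminus Z)=(\mathbb Z/2)^2\to H^n_c(\mathbb R^n)=\mathbb Z/2$ is the sum of coordinates, and its kernel $\{0,\varepsilon_++\varepsilon_-\}$ is the image under $\delta$ of $H^{n-1}_c(Z)=\mathbb Z/2$.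

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Take $m=n-1$ in (a) and $m=n-2$ in (b), and let $D,P,q,h,A,A',j$ be as in Proposition~\ref{prop:factor}. By (C1), $j^*=q^*h^*$ factors through $H^k_c(P)$, so by (C3)
\begin{equation}\label{eq:vanish}
j^*\colon H^k_c(A')\to H^k_c(A)\quad\text{is zero for }k>m .
\end{equation}

(a) If $A=X$, then $A'=X$ and $j$ is the identity, so \eqref{eq:vanish} with $k=n$ gives $H^n_c(X)=0$. But $H^n_c(X)=\mathbb Z/2$ by (C4), since $X$ is connected.

(b) By (C2) we have a commutative diagram with exact rows
\[
\begin{array}{ccccc}
H^{n-1}_c(A')&\xrightarrow{\ \delta'\ }&H^n_c(X\setminus A')&\longrightarrow&H^n_c(X)\\[2pt]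
\Big\downarrow{\scriptstyle j^*}&&\Big\downarrow{\scriptstyle i_*}&&\Big\|\\[6pt]
H^{n-1}_c(A)&\xrightarrow{\ \delta\ }&H^n_c(X\setminus A)&\longrightarrow&H^n_c(X)
\end{array}
\]
and $j^*=0$ by \eqref{eq:vanish}, because $n-1>m$. Let $x,y\in X\setminus A'$. Choose coordinate balls about $x$ and about $y$ inside the open set $X\setminus A'$, and let $\alpha\in H^n_c(X\setminus A')$ be the sum of the images of their generators. By (C4), $\alpha$ maps to $\varepsilon_X+\varepsilon_X=0$ in $H^n_c(X)$, so $\alpha=\delta'\beta$ for some $\beta\in H_c^{n-1}(A')$. Then $i_*\alpha=\delta j^*\beta=0$. On the other hand $i_*\alpha=\varepsilon_C+\varepsilon_{C'}$ by (C4), where $C$ and $C'$ are the components of $X\setminus A$ that contain $x$ and $y$. A sum of two basis elements vanishes only if they coincide, so $C=C'$.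

Now let $\operatorname{asdim}S\le n-2$ and take $D$ from (b). By (a), $X\setminus N_t(S)\ne\emptyset$ for every $t>0$. Let $C$ be the component of $X\setminus N_R(S)$ that contains $X\setminus N_D(S)$. For $t\ge D$ it contains the nonempty set $X\setminus N_t(S)$, so $C$ is deep. Every other component lies in $N_D(S)$ and is not deep. The empty set does not coarsely separate $X$ either, since the only component of its complement is $X$. The last claim follows from Definition~\ref{def:cantor}.
\end{proof}

\section{Invariance under quasi-isometry}\label{sec:qi}

A quasi-isometry need not be continuous, so it does not carry components to components. It does carry a path that stays far from a set to a chain of points with bounded gaps, and in a geodesic space the gaps can be filled. Recall that $Y$ is \emph{geodesic} if any two points $y,y'$ are joined by an isometric copy of the interval $[0,d(y,y')]$. We use one elementary fact about $S\subseteq Y$: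
\begin{equation}\label{eq:geo}
\text{if $d(y,S)>R+d(y,y')$, then a geodesic from $y$ to $y'$ misses $N_R(S)$,}
\end{equation}
so that $y$ and $y'$ lie in one component of $Y\setminus N_R(S)$.

\begin{proof}[Proof of Corollary~\ref{cor:qi}]
By Lemma~\ref{lem:asdim}, $\operatorname{asdim}Y=n$. Let $F\colon X\to Y$ be an $(L,c)$-quasi-isometry and let $S\subseteq Y$ with $\operatorname{asdim}S\le n-2$. Since $Y$ is connected, the empty set does not coarsely separate it, so let $S\ne\emptyset$. Suppose that $Y\setminus N_R(S)$ has two deep components $C_1\ne C_2$.

The counterpart of $S$ in $X$ is $T=F^{-1}(N_c(S))$. For each $s\in S$ there is a $t\in X$ with $d(Ft,s)\le c$, and this $t$ lies in $T$; in particular $T\ne\emptyset$. The restriction of $F$ to $T$ is a quasi-isometric embedding into $N_c(S)$, so $\operatorname{asdim}T\le n-2$ by Lemma~\ref{lem:asdim}. Distances to $T$ and to $S$ are comparable: for all $x\in X$,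
\begin{equation}\label{eq:compare}
\frac{d(Fx,S)-2c}{L}\le d(x,T)\le L\bigl(d(Fx,S)+2c\bigr).
\end{equation}
For the left inequality, let $t\in T$; then $L\,d(x,t)+c\ge d(Fx,Ft)\ge d(Fx,S)-c$. For the right one, let $s\in S$ and take $t\in T$ with $d(Ft,s)\le c$; then $d(x,t)\le L(d(Fx,Ft)+c)\le L(d(Fx,s)+2c)$, and we take the infimum over $s$.

Points of $X$ at distance at most $1$ have images at distance at most $L+c$, so by \eqref{eq:geo} we want a path whose image points stay farther than $\rho=R+L+c$ from $S$. Accordingly put $R'=L(\rho+2c)$, and let $D$ be given by Theorem~\ref{thm:general}(b) for $T$ and $R'$. Since $C_i$ is deep, there is a $y_i\in C_i$ with $d(y_i,S)>LD+3c+R$. Choose $x_i\in X$ with $d(Fx_i,y_i)\le c$. By \eqref{eq:geo}, $Fx_i\in C_i$. Also $d(Fx_i,S)>LD+2c$, so $d(x_i,T)>D$ by \eqref{eq:compare}. Hence $x_1$ and $x_2$ lie in one component of the open set $X\setminus N_{R'}(T)$. As $X$ is locally path connected, they are joined by a path in this set. By uniform continuity the path contains points $z_0=x_1,z_1,\dots,z_l=x_2$ with $d(z_{k},z_{k+1})\le1$. From $d(z_k,T)>R'$ and \eqref{eq:compare} we get $d(Fz_k,S)>\rho$, and $d(Fz_k,Fz_{k+1})\le L+c$. By \eqref{eq:geo},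 consecutive points $Fz_k$ lie in one component of $Y\setminus N_R(S)$. So $Fx_1\in C_1$ and $Fx_2\in C_2$ lie in one component, a contradiction.

For the last statement, a uniform lattice is a discrete subgroup $\Gamma$ of $\operatorname{Isom}(\mathbb H^n)$ with compact quotient; it acts properly and cocompactly on $\mathbb H^n$. By the \v{S}varc--Milnor lemma, a group that acts properly and cocompactly by isometries on a proper geodesic space is finitely generated, and its Cayley graph for any finite generating set, a geodesic space when edges have length $1$, is quasi-isometric to that space. The space $X=\mathbb H^n$ satisfies the hypotheses by Example~\ref{ex:uc} and $\operatorname{asdim}\mathbb H^n=n$.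
\end{proof}

\begin{thebibliography}{9}

\bibitem{Bredon} Bredon, \emph{Sheaf Theory}.

\bibitem{Dold} Dold, \emph{Lectures on Algebraic Topology}.

\bibitem{Iversen} Iversen, \emph{Cohomology of Sheaves}.

\bibitem{Munkres} Munkres, \emph{Elements of Algebraic Topology}.

\bibitem{Tselekidis} Panagiotis Tselekidis, \emph{Coarsely separation of groups and spaces}, arXiv:2403.15892 (2024).

\end{thebibliography}
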